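# Codimension-two sets do not coarsely separate hyperbolic space

## Walking around well-separated bounded obstacles

Take a subset $S$ of hyperbolic space $\mathbb H^n$, $n\ge 2$, thicken it, and remove the thickened set. Can the remainder fall into two regions that both go arbitrarily far away from $S$? If $S$ is a hyperplane, yes. These notes show that it cannot happen when the large-scale dimension of $S$ is at most $n-2$.

For a metric space $X$, $A\subseteq X$ and $R>0$, let $N_R(A)=\{p\in X: d(p,A)\le R\}$, with $N_R(\emptyset)=\emptyset$. Since $d(\cdot,A)$ is continuous, $N_R(A)$ is closed. "Component" always means connected component.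

**Definition 1 (deep component, coarse separation).** A component $C$ of $X\setminus N_R(K)$ is *deep* if $C$ is not contained in $N_{R'}(K)$ for any $R'>0$. The set $K$ *coarsely separates* $X$ if for some $R>0$ the set $X\setminus N_R(K)$ has at least two deep components.

Two examples show what "deep" is for. Let $K$ be a circle of radius $5$ in $\mathbb H^2$ and $R=1$. The complement of $N_1(K)$ has two components, but the inner one lies in $N_5(K)$, so it is not deep. More generally, let $K\subseteq\mathbb H^n$ be nonempty and bounded. Then $N_R(K)$ lies in some closed ball, whose complement is connected (polar coordinates, $n\ge2$). One component of $\mathbb H^n\setminus N_R(K)$ contains that complement; all others lie in the ball, hence in some $N_{R'}(K)$. So a bounded set never coarsely separates.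

Now allow infinitely many bounded obstacles. If they are far apart compared with their size, we can walk around them one at a time.

**Proposition 2.** Let $n\ge2$, $R>0$, $B\ge 0$, and let $\emptyset\ne S\subseteq\mathbb H^n$ be covered by a family $\mathcal U$ of nonempty subsets of diameter at most $B$ such that points of $S$ in different members of $\mathcal U$ are at distance greater than $2(R+B)$. Then all points of $\mathbb H^n\setminus N_{R+B}(S)$ lie in one component of $\mathbb H^n\setminus N_R(S)$. In particular there is at most one deep component.

**Proof.** Put $s=R+B$, choose $c_U\in U$, and let $K_U$ be the closed ball of radius $s$ about $c_U$. The points $c_U$ are pairwise more than $2s$ apart, so every bounded region contains only finitely many of them.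

We first check that $N_R(S)\subseteq\bigcup_U K_U$. If $d(p,S)\le R$, then for each $\varepsilon\in(0,1)$ there are $U$ and $u\in U$ with $d(p,u)<R+\varepsilon$, so $d(p,c_U)<s+\varepsilon$. Only finitely many $U$ can occur here, so one of them occurs for arbitrarily small $\varepsilon$, and $d(p,c_U)\le s$ for that one.

Let $x,y\notin N_s(S)$. Then $d(x,c_U)>s$ and $d(y,c_U)>s$ for all $U$. Finitely many centers lie within $3s+3$ of the geodesic $[x,y]$ or within $s+1$ of $x$ or $y$; call them the relevant centers. Choose $\eta\in(0,1]$ so small that $x$ and $y$ are at distance greater than $s+\eta$ from every center and the relevant centers are pairwise more than $2s+2\eta$ apart. Let $K'_U$ be the closed ball of radius $s+\eta$ about $c_U$, and consider the finitely many $K'_U$ that meet $[x,y]$. Their centers are relevant, so these balls are pairwise disjoint.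

The sphere $\partial K'_U$ of such a ball misses every $K_{U'}$. For $U'=U$ this holds because $s+\eta>s$. If $U'\ne U$ and $K_{U'}$ meets $\partial K'_U$, then $d(c_U,c_{U'})\le 2s+\eta$, so $c_{U'}$ is within $3s+2\eta\le 3s+3$ of $[x,y]$. Then both centers are relevant, hence more than $2s+2\eta$ apart, a contradiction.

Balls in $\mathbb H^n$ are convex, so $[x,y]\cap K'_U$ is a segment, and its endpoints lie on $\partial K'_U$ because $x,y\notin K'_U$. Replace it by a path on the sphere $\partial K'_U$, which is connected since $n\ge 2$. After all replacements we have a path from $x$ to $y$. Its spherical parts miss all $K_{U'}$; its remaining parts lie on $[x,y]$ outside the interiors of all the balls $K'_U$ that meet $[x,y]$, hence outside all $K_U$. So the path misses $N_R(S)$. A deep component contains a point outside $N_{R+B}(S)$, so there is at most one. $\blacksquare$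

**Example 3.** Let $\gamma:\mathbb R\to\mathbb H^n$ be a unit-speed geodesic line and $S=\{\gamma(k!):k\ge1\}$. Given $R$, choose $N\ge4$ with $N!>R$. Let one member of the cover be $\{\gamma(k!):k\le N\}$, of diameter $B=N!-1$, and let the others be single points. The gaps are at least $(N+1)!-N!=N\cdot N!\ge 4\,N!>2(R+B)$. So Proposition 2 applies for every $R$, and $S$ does not coarsely separate $\mathbb H^n$.

What changes for a general $S$? To ask this precisely we need the notion of size.

## Asymptotic dimension, and gaps that are smaller than the clusters

All metric spaces below have finite asymptotic dimension.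

**Definition 4 (asymptotic dimension).** $\operatorname{asdim}X\le n$ if for every $R>0$ there is a uniformly bounded cover $\mathcal U$ of $X$ such that every $R$-ball of $X$ meets at most $n+1$ elements of $\mathcal U$.

Since $R$ is arbitrary, open and closed balls give the same notion. If $A\subseteq X$ then $\operatorname{asdim}A\le\operatorname{asdim}X$: intersect the covers with $A$. For a subset $S$ of $\mathbb H^n$, the balls in the definition are balls of $S$.

**Example 5 (a line has asymptotic dimension $1$).** Cover $\mathbb R$ by the intervals $[4Rk,4R(k+1))$, $k\in\mathbb Z$. An $R$-ball has length $2R$ and meets at most two of them, so $\operatorname{asdim}\mathbb R\le 1$. Suppose $\operatorname{asdim}\mathbb R\le0$. For $R=1$ we get a bounded cover such that each ball $B(x,1)$ meets only one element $U$; as the elements cover, $B(x,1)\subseteq U$. The balls $B(0,1)$ and $B(\pm\frac12,1)$ overlap, so they lie in the same $U$; continuing in steps of $\frac12$ gives $U=\mathbb R$, which is unbounded. So $\operatorname{asdim}\mathbb R=1$.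

**Example 6 (a Cantor-like set of asymptotic dimension $0$).** Let $T\subset\mathbb Z$ be the set of finite sums $\sum_i a_i3^i$ with $a_i\in\{0,2\}$. Fix $k\ge 0$ and group the elements of $T$ by their digits $a_i$ with $i\ge k$. Each group has diameter $\sum_{i<k}2\cdot3^i=3^k-1$. If two elements lie in different groups and $j\ge k$ is the highest index where their digits differ, their distance is at least $2\cdot3^j-(3^j-1)=3^j+1\ge3^k+1$. An $r$-ball has diameter at most $2r$, so if $3^k\ge2r$ it meets at most one group. Hence $\operatorname{asdim}T=0$.

It is known that $\operatorname{asdim}\mathbb H^n=n$.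

**Definition 7.** A metric space $X$ with $\operatorname{asdim}X=n$ is an *$n$-asymptotic Cantor manifold* if no subset $S\subseteq X$ with $\operatorname{asdim}S\le n-2$ coarsely separates $X$.

This is the coarse analogue of a Cantor manifold: an $n$-dimensional compactum that cannot be separated by a subset of dimension at most $n-2$. The problem, from Panagiotis Tselekidis, "Coarsely separation of groups and spaces", arXiv:2403.15892 (2024), is the conjecture that $\mathbb H^n$ is an $n$-asymptotic Cantor manifold for every $n\ge2$. It is true:

**Theorem 8.** Let $n\ge2$, $S\subseteq\mathbb H^n$, $\operatorname{asdim}S\le n-2$, $R>0$. There is a $D$ such that all points of $\mathbb H^n\setminus N_D(S)$ lie in one component of $\mathbb H^n\setminus N_R(S)$. Hence $\mathbb H^n\setminus N_R(S)$ has at most one deep component. Since $\operatorname{asdim}\mathbb H^n=n$, $\mathbb H^n$ is an $n$-asymptotic Cantor manifold.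

Does the detour argument of Proposition 2 extend? It breaks already for $n=2$, where $\operatorname{asdim}S\le0$. The definition gives clusters with gaps as large as we like, but the bound $B$ on their diameters depends on the gap we ask for, and nothing makes the gap exceed $2B$. Put the set $T$ of Example 6 on a geodesic line, $S=\gamma(T)$, and let $R\ge1$. Suppose $S$ had a cover as in Proposition 2. The points $0,2\in T$ are at distance $2\le 2R$, so they lie in the same member, and $B\ge2$. Let $k\ge1$ be the largest integer with $3^k-1\le B$. Consecutive elements of $T\cap[0,3^{k+1}-1]$ differ by some $3^j+1$ with $j\le k$, and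
$$3^j+1\le 3^k+1\le 2\cdot 3^k\le 2(R+B).$$
So they all lie in one member, and $B\ge3^{k+1}-1$, contradicting the choice of $k$. For such sets the balls around the clusters overlap, and the sphere on which we want to walk around one obstacle runs through another. A cluster may even encircle another one.

For $n\ge3$ there is a second obstruction: $S$ may be a geodesic line in $\mathbb H^3$, or something much wilder, and then there are no bounded obstacles to walk around.

## A self-map of bounded displacement that crushes the obstacle

Instead of routing a path around $N_R(S)$, we deform the space so that the obstacle becomes negligible. Suppose we had a continuous map $\Phi:\mathbb H^n\to\mathbb H^n$ that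

* moves every point by at most a constant $D_0$,
* is the identity away from $S$, outside a slightly larger neighborhood of $S$,
* sends $N_R(S)$ into a set $L$ so thin that points can be joined by paths missing $L$.

Then Brouwer degree finishes. If a component $C$ of $\mathbb H^n\setminus N_R(S)$ contained one far-away point $x$ but not another far-away point $y$, then $\Phi|_C$ would have degree $1$ over $x$ and degree $0$ over $y$. But the boundary of $C$ is mapped into $L$, and a path from $x$ to $y$ missing $L$ makes the two degrees equal.

Bounded displacement is essential. Any $N_R(S)$ can be mapped to a thin set, namely to a point by a constant map, even when $S$ is a hyperplane, which does separate. What a hyperplane lacks is such a map that moves points a bounded amount.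

For $\operatorname{asdim}S\le0$ the map is easy to guess. Take clusters $U$ whose $(R+1)$-neighborhoods are disjoint, and send the whole of $N_R(U)$ to one point $c_U\in U$, interpolating back to the identity on the collar $R\le d(\cdot,U)\le R+1$. Overlapping balls do no harm now: a point moves by at most $B+R+1$, and $L$ is the countable set $\{c_U\}$.

If $\operatorname{asdim}S\le n-2$, a point near $S$ sees up to $n-1$ clusters. Send it to a weighted barycenter of the corresponding points $c_U$, with weights given by a partition of unity. In the hyperboloid model the barycenter is a normalized linear combination, so it lies in the linear span of at most $n-1$ vectors. Such a span cuts $\mathbb H^n$ in a plane of dimension at most $n-2$, that is, of codimension at least two. As there are countably many clusters, $L$ is contained in a countable union of such planes.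

For a geodesic line $S$ in $\mathbb H^3$, covered by intervals, all $c_U$ lie on the line. The line is the intersection of $\mathbb H^3$ with a two-dimensional linear subspace, so all barycenters lie on $S$: the map pushes a tube onto its core.

## Linear algebra in the hyperboloid, and the Brouwer degree

On $\mathbb R^{n+1}$ let $\langle z,w\rangle=z_1w_1+\dots+z_nw_n-z_{n+1}w_{n+1}$. The hyperboloid model is
$$\mathbb H^n=\{z:\langle z,z\rangle=-1,\ z_{n+1}>0\},\qquad \cosh d(z,w)=-\langle z,w\rangle .$$
In particular $-\langle z,w\rangle\ge1$ on $\mathbb H^n$. For $\ell=d(a,b)>0$, the point at parameter $t\in[0,1]$ on the constant-speed geodesic from $a$ to $b$ is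
$$\frac{\sinh((1-t)\ell)}{\sinh\ell}\,a+\frac{\sinh(t\ell)}{\sinh\ell}\,b .$$
The coefficients extend continuously to $\ell=0$ by $1-t$ and $t$, so this point depends continuously on $(a,b,t)$.

The Klein model is obtained by the diffeomorphism $z\mapsto(z_1,\dots,z_n)/z_{n+1}$ onto the open unit ball $\mathbb B\subset\mathbb R^n$. If a linear subspace of dimension $k+1$ meets $\mathbb H^n$, its intersection with $\mathbb H^n$ corresponds to the intersection of $\mathbb B$ with an affine subspace of dimension $k$.

For $\Omega\subset\mathbb R^n$ open and bounded, $\Phi:\overline\Omega\to\mathbb R^n$ continuous and $p\notin\Phi(\partial\Omega)$, the Brouwer degree $\deg(\Phi,\Omega,p)\in\mathbb Z$ has these properties.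

* It is constant along paths $t\mapsto p(t)$ in $\mathbb R^n\setminus\Phi(\partial\Omega)$.
* Excision: if $\Omega_1\subseteq\Omega$ is open and $p\notin\Phi(\overline\Omega\setminus\Omega_1)$, then $\deg(\Phi,\Omega,p)=\deg(\Phi,\Omega_1,p)$.
* $\deg(\mathrm{id},\Omega,p)=1$ for $p\in\Omega$.
* $\deg(\Phi,\Omega,p)=0$ if $p\notin\Phi(\overline\Omega)$.

We use it for self-maps of $\mathbb H^n$, viewed in $\mathbb B\subset\mathbb R^n$.

## Proof of Theorem 8

If $S=\emptyset$, the set $\mathbb H^n\setminus N_R(S)=\mathbb H^n$ is connected and any $D$ works. Let $S\neq\emptyset$.

**Step 1 (open sets with small multiplicity).** *This step turns the cover of $S$ into an open cover of a neighborhood of $N_R(S)$ with few overlaps.* Apply $\operatorname{asdim}S\le n-2$ with radius $2R+4$: there are $B<\infty$ and a cover $\mathcal U$ of $S$ by nonempty subsets of diameter at most $B$ such that every $(2R+4)$-ball of $S$ meets at most $n-1$ members. Put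
$$V_U=\{p\in\mathbb H^n:d(p,U)<R+1\}\quad(U\in\mathcal U),\qquad O=\{p:d(p,S)<R+1\}=\bigcup_{U}V_U .$$

Every unit ball $B(p,1)$ of $\mathbb H^n$ meets at most $n-1$ of the sets $V_U$. Indeed, suppose it meets $V_{U_0},\dots,V_{U_k}$ with distinct $U_i$. There are points of $V_{U_i}$ within $1$ of $p$, hence $u_i\in U_i$ with $d(p,u_i)<R+2$. Then $d(u_0,u_i)<2R+4$ for all $i$, so the $(2R+4)$-ball of $S$ about $u_0$ meets all the $U_i$, and $k+1\le n-1$.

Consequently the $V_U$ form a locally finite family of nonempty open sets, and each point lies in at most $n-1$ of them. Also $\mathcal U$ is countable: pick a countable dense subset of $\mathbb H^n$; each $V_U$ contains one of its points, and each of its points lies in at most $n-1$ of the $V_U$.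

For $p\in O$ put
$$\varphi_U(p)=\max(0,R+1-d(p,U)),\qquad\lambda_U(p)=\frac{\varphi_U(p)}{\sum_{U'}\varphi_{U'}(p)} .$$
Near each point only finitely many $\varphi_U$ are nonzero, each is continuous, and the denominator is positive on $O$. So the $\lambda_U$ are continuous and sum to $1$, and $\lambda_U(p)>0$ exactly when $p\in V_U$.

**Step 2 (barycenters land in planes of codimension at least two).** *We construct a map $g$ on $O$ that moves points a bounded amount and has a thin image.* Choose $c_U\in U$. For $p\in O$ put
$$v(p)=\sum_U\lambda_U(p)\,c_U,\qquad g(p)=\frac{v(p)}{\sqrt{-\langle v(p),v(p)\rangle}} .$$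
Since $-\langle c_U,c_{U'}\rangle\ge1$,
$$-\langle v,v\rangle=\sum_{U,U'}\lambda_U\lambda_{U'}\bigl(-\langle c_U,c_{U'}\rangle\bigr)\ge\sum_{U,U'}\lambda_U\lambda_{U'}=1 .\tag{1}$$
The last coordinate of $v(p)$ is positive. So $g:O\to\mathbb H^n$ is well defined, and it is continuous because the sum is locally finite.

*Displacement.* Let $D_0=B+R+1$. If $\lambda_U(p)>0$, some $u\in U$ has $d(p,u)<R+1$, so $d(p,c_U)\le D_0$. By (1) the normalizing factor is at least $1$, hence
$$\cosh d(g(p),p)=-\langle g(p),p\rangle\le-\langle v(p),p\rangle=\sum_U\lambda_U(p)\cosh d(c_U,p)\le\cosh D_0,$$
that is, $d(g(p),p)\le D_0$.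

*Image.* For a nonempty $F\subset\mathcal U$ with at most $n-1$ elements let $E_F=\mathbb H^n\cap\operatorname{span}\{c_U:U\in F\}$, and let $L=\bigcup_FE_F$. If $F$ is the set of $U$ with $p\in V_U$, then $1\le|F|\le n-1$ and $g(p)\in E_F$. So $g(O)\subseteq L$. The span has dimension at most $n-1$, so in the Klein model $E_F$ is the intersection of $\mathbb B$ with an affine subspace of dimension at most $n-2$. Since $\mathcal U$ is countable, there are countably many $F$; thus $L$ has measure zero in $\mathbb B$.

**Step 3 (interpolation with the identity).** *We extend $g|_{N_R(S)}$ to all of $\mathbb H^n$, keeping displacement bounded.* Let $\tau(p)=\min\bigl(1,\max(0,R+1-d(p,S))\bigr)$. If $d(p,S)\ge R+1$, put $\Phi(p)=p$. If $d(p,S)<R+1$, let $\Phi(p)$ be the point at parameter $\tau(p)$ on the constant-speed geodesic from $p$ to $g(p)$. Then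
$$d(\Phi(p),p)\le\tau(p)D_0\le D_0 .\tag{2}$$
Further, $\Phi=g$ on $N_R(S)$, where $\tau=1$, so $\Phi(N_R(S))\subseteq L$; and $\Phi=\mathrm{id}$ on $\{d(\cdot,S)\ge R+1\}$.

$\Phi$ is continuous: on $O$ because geodesic points depend continuously on endpoints and parameter; on the open set $\{d(\cdot,S)>R+1\}$ because it is the identity there. If $d(p,S)=R+1$ and $p_k\to p$, then $d(\Phi(p_k),p_k)\le\tau(p_k)D_0\to\tau(p)D_0=0$, so $\Phi(p_k)\to p=\Phi(p)$.

**Step 4 (two far points in different components).** *We set up a contradiction with points in general position.* Let
$$D=R+1+D_0 .$$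
Suppose $x,y\notin N_D(S)$ lie in different components $C\ni x$ and $C'\ni y$ of the open set $\mathbb H^n\setminus N_R(S)$. Components of an open subset of $\mathbb H^n$ are open, so $C\setminus N_D(S)$ and $C'\setminus N_D(S)$ are nonempty open sets. As $L$ has measure zero, we may replace $x,y$ by points of these sets that are not in $L$.

**Step 5 (a path from $x$ to $y$ that misses $L$).** *Codimension at least two is used here.* Work in $\mathbb B$. The affine hulls of $\{x\}\cup E_F$ and of $\{y\}\cup E_F$ have dimension at most $n-1$, and there are countably many, so their union has measure zero. Choose $z\in\mathbb B$ in none of them. Suppose some $w\in[x,z]$ lies in $E_F$. Then $w\ne x$ because $x\notin L$, so $z$ lies on the line through $x$ and $w$, which is contained in the affine hull of $\{x\}\cup E_F$. This contradicts the choice of $z$. So $[x,z]$ misses $L$, and likewise $[z,y]$. Let $\gamma$ be the path $[x,z]\cup[z,y]$ in $\mathbb B$, from $x$ to $y$.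

**Step 6 (the degree is constant along $\gamma$).** *We cut $C$ down to a bounded domain whose boundary $\Phi$ keeps away from $\gamma$.* Fix $o\in\mathbb H^n$ and $\rho>D_0+\max_td(o,\gamma(t))$, and let
$$\Omega=\{q\in C:d(o,q)<\rho\},$$
an open set with compact closure in $\mathbb H^n$. First, $\partial C\subseteq N_R(S)$: a point $q\in\overline C\setminus C$ outside $N_R(S)$ would lie in another component, which is an open neighborhood of $q$ disjoint from $C$, contradicting $q\in\overline C$.

Let $q\in\partial\Omega$. Then $q\in\overline C$, $d(o,q)\le\rho$ and $q\notin\Omega$, so either $q\in\partial C$ or $d(o,q)=\rho$. In the first case $q\in N_R(S)$ and $\Phi(q)\in L$, so $\Phi(q)$ is not on $\gamma$. In the second case, by (2), $d(o,\Phi(q))\ge\rho-D_0>\max_td(o,\gamma(t))$, so again $\Phi(q)$ is not on $\gamma$. Hence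
$$\deg(\Phi,\Omega,x)=\deg(\Phi,\Omega,y).\tag{3}$$

**Step 7 (the two degrees differ).** *We compute both sides of (3), using that far points have only themselves as preimages.* Let $q\in\mathbb H^n$ with $\Phi(q)=x$. By (2), $d(q,x)\le D_0$, so $d(q,S)\ge d(x,S)-D_0>R+1$. Hence $\Phi(q)=q$, and $q=x$. The same argument shows that $\Phi(q)=y$ only for $q=y$.

Now $x\in C$ and $d(o,x)<\rho$, so $x\in\Omega$, and $\Phi$ is the identity on a neighborhood of $x$. By excision to a small ball about $x$, $\deg(\Phi,\Omega,x)=1$. On the other side, $y\in C'$, which is open and disjoint from $C$, so $y\notin\overline C\supseteq\overline\Omega$. Therefore $y\notin\Phi(\overline\Omega)$ and $\deg(\Phi,\Omega,y)=0$. This contradicts (3).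

**Step 8 (conclusion).** *We pass from far points to deep components.* By Steps 4–7 all points of $\mathbb H^n\setminus N_D(S)$ lie in one component of $\mathbb H^n\setminus N_R(S)$. A deep component is not contained in $N_D(S)$, so it contains such a point. Hence there is at most one deep component. Since $R>0$ was arbitrary, $S$ does not coarsely separate $\mathbb H^n$, and with $\operatorname{asdim}\mathbb H^n=n$ the theorem follows. $\blacksquare$

## A hyperplane separates: the bound $n-2$ is sharp

**Proposition 9.** A totally geodesic $\mathbb H^{n-1}\subset\mathbb H^n$, $n\ge2$, has asymptotic dimension $n-1$, and for every $R>0$ the complement of $N_R(\mathbb H^{n-1})$ has exactly two components, both deep. Together with Theorem 8: the minimal asymptotic dimension of a subset coarsely separating $\mathbb H^n$ is exactly $n-1$.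

**Proof.** For $n\ge3$ the dimension is the known value for $\mathbb H^{n-1}$; for $n=2$ the set is a line, and Example 5 applies. Up to isometry the hyperplane is $\{z_1=0\}$. Every $z\in\mathbb H^n$ is uniquely $z=(\sinh s,\cosh s\cdot w)$ with $s\in\mathbb R$ and $w\in\mathbb H^{n-1}$, which gives a homeomorphism $\mathbb H^n\cong\mathbb R\times\mathbb H^{n-1}$. For $w'\in\mathbb H^{n-1}$,
$$\cosh d(z,w')=-\langle z,w'\rangle=\cosh s\cdot\bigl(-\langle w,w'\rangle\bigr)\ge\cosh s,$$
with equality at $w'=w$. So $d(z,\mathbb H^{n-1})=|s|$. The complement of $N_R(\mathbb H^{n-1})$ is the union of the disjoint open sets $\{s>R\}\cong(R,\infty)\times\mathbb H^{n-1}$ and $\{s<-R\}$. Both are connected, and $|s|$ is unbounded on each, so both are deep. $\blacksquare$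

## Uniformly contractible manifolds

The proof of Theorem 8 used linear algebra special to $\mathbb H^n$. We now keep only its topological content.

**Definition 10.** A metric space is *proper* if its closed balls are compact. It is *uniformly contractible* if there is a nondecreasing $f:[0,\infty)\to[0,\infty)$ with $f(r)\ge r$ such that each closed ball $B(x,r)$ is null-homotopic in $B(x,f(r))$, that is, the inclusion $B(x,r)\to B(x,f(r))$ is homotopic to a constant map.

We use this as follows: *a map from the boundary of a cell into $B(x,r)$ extends to a map of the cell into $B(x,f(r))$.* Indeed, the null-homotopy defines the extension on the cone over the boundary, which is the cell.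

**Theorem 11.** Let $X$ be a proper, uniformly contractible metric space homeomorphic to a connected $n$-manifold without boundary, $n\ge2$. Let $\emptyset\ne S\subseteq X$ and $R>0$.

* (a) If $\operatorname{asdim}S\le n-1$, then $N_R(S)\neq X$ (for every $R$).
* (b) If $\operatorname{asdim}S\le n-2$, there is $D$ such that $X\setminus N_D(S)$ lies in one component of $X\setminus N_R(S)$.

Consequently, if $\operatorname{asdim}S\le n-2$, then for every $R>0$ the set $X\setminus N_R(S)$ has exactly one deep component. If moreover $\operatorname{asdim}X=n$, then $X$ is an $n$-asymptotic Cantor manifold.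

**Example 12 (spaces covered by Theorem 11).** A Hadamard $n$-manifold ($\mathbb R^n$ and $\mathbb H^n$ among them) is complete, hence proper by the Hopf–Rinow theorem, and homeomorphic to $\mathbb R^n$ by the Cartan–Hadamard theorem. Each closed ball contracts to its center along geodesics, inside itself, so $f(r)=r$ works.

Let $X$ be the universal cover of a closed aspherical $n$-manifold, with a proper metric invariant under deck transformations (for instance, the lift of a Riemannian metric when the manifold is smooth). Then $X$ is contractible, by a homotopy $H:X\times[0,1]\to X$ say, and there is a nonempty compact $K\subseteq X$ whose translates cover $X$. The set $N_r(K)$ is compact, and so is $Q_r=K\cup H(N_r(K)\times[0,1])$. Put $f(r)=\max(r,\operatorname{diam}Q_r)$, which is nondecreasing. If $x\in K$, then $B(x,r)\subseteq N_r(K)$ contracts inside $Q_r\subseteq B(x,f(r))$; any other ball is a translate of such a ball.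

**Example 13 (contractibility matters).** The flat cylinder $X=S^1\times\mathbb R$ with circle of length $2\pi$ is a proper connected $2$-manifold, but it is not uniformly contractible, since a circle $S^1\times\{t\}$ is not null-homotopic in $X$. Conclusion (b) fails: let $S=\{(\theta_0,0)\}$, of asymptotic dimension $0$, and $R>\pi$. Then $N_R(S)$ contains $S^1\times\{0\}$ and lies in $\{|t|\le R\}$. So the sets $\{t>R\}$ and $\{t<-R\}$ lie in different components of $X\setminus N_R(S)$, and both contain points outside every $N_D(S)$.

How does the earlier proof carry over? The barycenters can be replaced by a continuous map $h$ from the nerve $P$ of the cover into $X$, built simplex by simplex from uniform contractibility. But Step 5 is lost: $h$ is only continuous, so nothing prevents the image of a low-dimensional complex from filling open sets of $X$, and there need be no path that misses it. The remedy is to use the dimension of $P$ rather than the size of $h(P)$: the inclusion of $N_R(S)$ into a larger neighborhood is properly homotopic to a map through $P$, and $P$ has no compactly supported cohomology above its dimension.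

### Compactly supported cohomology

Let $H^*_c$ be sheaf (equivalently, Alexander–Spanier) cohomology with compact supports and $\mathbb Z/2$ coefficients, on locally compact Hausdorff spaces. We use the following standard facts (see for example Bredon, *Sheaf Theory*; Iversen, *Cohomology of Sheaves*).

* (C1) $H^*_c$ is contravariant for proper maps, invariant under proper homotopy, and covariant for open inclusions.
* (C2) For $Z$ closed in $Y$ there is a long exact sequence
$$\cdots\to H^{k-1}_c(Y)\to H^{k-1}_c(Z)\xrightarrow{\ \delta\ }H^k_c(Y\setminus Z)\to H^k_c(Y)\to\cdots,$$
natural for closed $Z\subseteq Z'$: the restriction $H^{k-1}_c(Z')\to H^{k-1}_c(Z)$ and the extension $H^k_c(Y\setminus Z')\to H^k_c(Y\setminus Z)$ commute with $\delta',\delta$.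
* (C3) $H^k_c(P)=0$ for a locally finite simplicial complex $P$ and $k>\dim P$.
* (C4) For an $n$-manifold $M$, $H^n_c(M)=\bigoplus\mathbb Z/2$ over the components of $M$, and the generator of each summand is the image of the generator of $H^n_c$ of any coordinate ball in that component.

By (C4), a point $x$ of an open set $M\subseteq X$, through a small coordinate ball about it, gives a class in $H^n_c(M)$; two points give the same class exactly when they are in the same component of $M$. So $H^n_c$ tells components apart, as the degree did before.

### Proof of Theorem 11

Let $\operatorname{asdim}S\le m$, with $m=n-1$ for (a) and $m=n-2$ for (b). Put $A=N_R(S)$ and $I=[0,1]$.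

**Step 1 (the nerve).** *We map a neighborhood of $A$ to a complex of dimension at most $m$.* Choose a cover $\mathcal U$ of $S$ by nonempty subsets of diameter at most $B$ such that every $(2R+6)$-ball of $S$ meets at most $m+1$ of them. Put $V_U=\{p\in X:d(p,U)<R+2\}$. Every unit ball $B(p,1)$ of $X$ meets at most $m+1$ of the $V_U$: if it meets $V_{U_0},\dots,V_{U_k}$ with distinct $U_i$, there are $u_i\in U_i$ with $d(p,u_i)<R+3$, so $d(u_0,u_i)<2R+6$, the $(2R+6)$-ball of $S$ about $u_0$ meets all $U_i$, and $k+1\le m+1$.

Let $P$ be the nerve: its vertices are the $U\in\mathcal U$, and finitely many of them span a simplex when the corresponding $V_U$ have a common point. Then $\dim P\le m$. Each $\overline{V_U}$ is closed and bounded, hence compact, hence covered by finitely many unit balls; so $V_U$ meets only finitely many $V_{U'}$, and $P$ is locally finite.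

With $\varphi_U(p)=\max(0,R+2-d(p,U))$ and $\lambda_U=\varphi_U/\sum_{U'}\varphi_{U'}$, as in the proof of Theorem 8, let $q(p)\in P$ be the point with barycentric coordinates $\lambda_U(p)$. Near each point only finitely many $\lambda_U$ are nonzero, so
$$q:\{p:d(p,S)<R+2\}\to P$$
is continuous. The preimage of the open star of the vertex $U$ is $V_U$.

The restriction $q|_A$ is proper. A compact $K\subseteq P$ is covered by finitely many open stars, so $(q|_A)^{-1}(K)$ lies in finitely many $V_U$ and is bounded. It is closed in $A$, hence in $X$, and so it is compact.

**Step 2 (a map $h:P\to X$).** *We realize the nerve in $X$, with simplices of bounded size.* Choose $c_U\in U$ and put $h(U)=c_U$. If $U,U'$ are vertices of one simplex, some $p$ lies in $V_U\cap V_{U'}$, and $d(c_U,c_{U'})\le d(c_U,p)+d(p,c_{U'})\le 2(B+R+2)=:r_0$.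

Extend $h$ skeleton by skeleton. Suppose $h$ is defined on the $k$-skeleton and the image of each $k$-simplex has diameter at most $r_k$. The image of the boundary of a $(k+1)$-simplex then has diameter at most $2r_k$: for $k\ge1$ any two $k$-faces share a vertex, and for $k=0$ the boundary is two vertices, at distance at most $r_0$ after mapping. So the boundary is mapped into $B(x,2r_k)$ for the image $x$ of a vertex, and $h$ extends over the simplex with image in $B(x,f(2r_k))$. The image has diameter at most $r_{k+1}:=2f(2r_k)\ge r_k$. With $E=r_m$,
$$\operatorname{diam}h(\sigma)\le E\quad\text{for every simplex }\sigma\text{ of }P .$$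
Since $c_U\in S$, we get $h(P)\subseteq N_E(S)$. If $d(p,S)<R+2$ and $p\in V_U$, then $q(p)$ lies in a simplex with vertex $U$, so
$$d(h(q(p)),p)\le d(h(q(p)),c_U)+d(c_U,p)\le E+B+R+2=:E_1 .\tag{4}$$

The map $h$ is proper. Let $K\subseteq X$ be compact. If $h(\sigma)$ meets $K$ and $U$ is a vertex of $\sigma$, then $c_U\in V_U\cap N_E(K)$. The compact set $N_E(K)$ is covered by finitely many unit balls, each meeting at most $m+1$ of the $V_U$; so only finitely many $U$ occur. Hence $h^{-1}(K)$ is a closed set inside finitely many simplices, and it is compact.

**Step 3 (a controlled homotopy from the inclusion of $A$ to $h\circ q$).** *The homotopy must be proper, so we bound how far it moves points; as $A$ is an arbitrary closed set, we first pass to a triangulated neighborhood.* A proper metric space is a countable union of compact balls, so $X$ is a separable metrizable $n$-manifold. Hence it is a Euclidean neighborhood retract (Dold, *Lectures on Algebraic Topology*, IV.8): we may regard $X$, as a topological space, as a closed subset of some $\mathbb R^N$ with an open neighborhood $W$ and a retraction $r:W\to X$. Choose a locally finite triangulation of $W$, subdivided so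 finely that each closed simplex $\tau$ lies in some $r^{-1}$ of an open ball of radius $\frac12$ of $X$ (Munkres, *Elements of Algebraic Topology*, Theorem 16.4). Then $\operatorname{diam}r(\tau)\le1$ in the metric of $X$.

Let $A_W$ be the subcomplex of all closed simplices that meet $A$ and their faces. It contains $A$. If $\tau$ is a simplex of $A_W$, it is a face of some $\tau'$ containing a point $a\in A$; as $r(a)=a$ and $\operatorname{diam}r(\tau')\le1$, we get $r(\tau)\subseteq N_{R+1}(S)$. So $h\circ q\circ r$ is defined on $A_W$.

We construct a continuous $H:A_W\times I\to X$ with $H_0=r$, $H_1=h\circ q\circ r$, by induction on the dimension $k=0,1,\dots,N$ of simplices $\tau$ of $A_W$, such that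
$$H(\tau\times I)\subseteq N_{e_k}(r(\tau)),\qquad e_{-1}=0,\quad e_k=f\bigl(1+\max(e_{k-1},E_1)\bigr).$$
Let $\dim\tau=k$, let $v$ be a vertex of $\tau$, and suppose $H$ is defined over the $(k-1)$-simplices. On the boundary of the cell $\tau\times I$ the map is already given, and we locate its image relative to $r(v)$. The set $r(\tau)$ is within $1$ of $r(v)$. By (4), $hqr(\tau)$ is within $1+E_1$. For each $(k-1)$-face $\tau''$, $H(\tau''\times I)\subseteq N_{e_{k-1}}(r(\tau''))$ with $r(\tau'')\subseteq r(\tau)$ compact, so this part is within $1+e_{k-1}$. Hence the boundary of the cell is mapped into $B(r(v),1+\max(e_{k-1},E_1))$, and $H$ extends over $\tau\times I$ with image in $B(r(v),e_k)\subseteq N_{e_k}(r(\tau))$. Local finiteness makes the resulting $H$ continuous.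

Let $e=e_N$; since $f(t)\ge t$, the $e_k$ are nondecreasing. Let $G:A\times I\to X$ be the restriction of $H$. If $a\in A$ lies in the simplex $\tau$, then $a=r(a)\in r(\tau)$, so
$$G_0=\text{inclusion},\qquad G_1=h\circ q|_A,\qquad d(G(a,t),a)\le e+1 .\tag{5}$$

**Step 4 (the restriction map vanishes above degree $m$).** *We turn the homotopy into a statement about cohomology.* Let
$$D=\max(R+e+1,E),\qquad A'=N_D(S)\supseteq A .$$
By (5), $G(A\times I)\subseteq N_{R+e+1}(S)\subseteq A'$, and $h(P)\subseteq N_E(S)\subseteq A'$. The map $G:A\times I\to A'$ is proper: for compact $K$, $G^{-1}(K)$ is closed and contained in $(N_{e+1}(K)\cap A)\times I$, which is compact. So the inclusion $j:A\to A'$ is properly homotopic to $h\circ q|_A$, a composition of proper maps $A\to P\to A'$. By (C1), $j^*:H^k_c(A')\to H^k_c(A)$ equals $(q|_A)^*h^*$ and factors through $H^k_c(P)$. By (C3),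
$$j^*=0\quad\text{on }H^k_c(A')\text{ for all }k>m .\tag{6}$$

**Step 5 (proof of (a)).** *A set of asymptotic dimension at most $n-1$ cannot be coarsely dense.* Let $m=n-1$ and suppose $A=X$. Then $A'=X$ and $j=\mathrm{id}$. By (6) with $k=n$, the identity of $H^n_c(X)$ is zero. But $H^n_c(X)=\mathbb Z/2$ by (C4), since $X$ is connected. This is a contradiction.

**Step 6 (proof of (b)).** *Two far points give a class that must die in $X\setminus A$.* Let $m=n-2$ and take $D$ from Step 4. Let $x,y\in X\setminus A'$, and suppose they lie in different components of $X\setminus A$. Let $\alpha'\in H^n_c(X\setminus A')$ be the sum of the classes of small coordinate balls about $x$ and $y$. Consider (C2) for the closed sets $A\subseteq A'$ in $X$: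
$$\begin{array}{ccccc}
H^{n-1}_c(A')&\xrightarrow{\ \delta'\ }&H^n_c(X\setminus A')&\to&H^n_c(X)\\
\downarrow{\scriptstyle j^*}&&\downarrow&&\downarrow{\scriptstyle =}\\
H^{n-1}_c(A)&\xrightarrow{\ \delta\ }&H^n_c(X\setminus A)&\to&H^n_c(X)
\end{array}$$
As $X$ is connected, each of the two classes maps to the generator of $H^n_c(X)=\mathbb Z/2$, so $\alpha'$ maps to $0$. By exactness $\alpha'=\delta'\beta'$ for some $\beta'\in H^{n-1}_c(A')$. By naturality the image of $\alpha'$ in $H^n_c(X\setminus A)$ is $\delta(j^*\beta')$, which is $0$ by (6) with $k=n-1>m$. On the other hand, by (C4) this image is the sum of the generators for the two different components containing $x$ and $y$, which is nonzero. This is a contradiction. So all points of $X\setminus N_D(S)$ lie in one component of $X\setminus N_R(S)$.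

**Step 7 (exactly one deep component).** *We combine (a) and (b).* Let $\operatorname{asdim}S\le n-2$, let $R>0$, and take $D$ from (b). By (a), $X\setminus N_{T}(S)\ne\emptyset$ for all $T>0$. Let $C$ be the component of $X\setminus N_R(S)$ that contains $X\setminus N_D(S)$. For $T\ge D$ the nonempty set $X\setminus N_{T}(S)$ lies in $C$, so $C\not\subseteq N_{T}(S)$; hence $C$ is deep. Every other component lies in $N_D(S)$ and is not deep. So no nonempty $S$ with $\operatorname{asdim}S\le n-2$ coarsely separates $X$; for $S=\emptyset$ the only component is $X$. If $\operatorname{asdim}X=n$, this says that $X$ is an $n$-asymptotic Cantor manifold. $\blacksquare$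

## Geodesic spaces quasi-isometric to $X$

Let $Y$ be another metric space. A map $\varphi:X\to Y$ is a *quasi-isometry* if there are $L\ge1$, $c\ge0$ with
$$L^{-1}d(x,x')-c\le d(\varphi x,\varphi x')\le L\,d(x,x')+c\tag{7}$$
for all $x,x'$, and every point of $Y$ is at distance at most $c$ from some point of $\varphi(X)$. (If the distance to $\varphi(X)$ is at most $c$ without being attained, enlarge $c$.) For example, the inclusion $\mathbb Z\to\mathbb R$ is one, with $L=1$, $c=\frac12$. Asymptotic dimension is invariant under quasi-isometry, a textbook fact. A quasi-isometry need not be continuous, so components must be carried across by chains of points.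

**Corollary 14 (quasi-isometry invariance).** Let $X$ be as in Theorem 11 with $\operatorname{asdim}X=n$, and let $Y$ be a geodesic metric space quasi-isometric to $X$. Then $Y$ is an $n$-asymptotic Cantor manifold. In particular this holds for Cayley graphs of uniform lattices in $\operatorname{Isom}(\mathbb H^n)$.

**Proof.** We have $\operatorname{asdim}Y=n$. Let $\varphi:X\to Y$ be as in (7), and let $S\subseteq Y$ with $\operatorname{asdim}S\le n-2$. If $S=\emptyset$, then $Y\setminus N_R(S)=Y$ is connected. Let $S\ne\emptyset$ and suppose that $Y\setminus N_R(S)$ has two deep components $C_1\neq C_2$.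

**Step 1 (pull $S$ back).** *We need a set in $X$ to which Theorem 11 applies.* Put $T=\varphi^{-1}(N_c(S))$. It is nonempty, since each $s\in S$ is within $c$ of some $\varphi x$. By (7), $\varphi|_T$ is a quasi-isometry onto its image, which lies in $N_c(S)$; and the inclusion $S\to N_c(S)$ is a quasi-isometry. So $\operatorname{asdim}T\le\operatorname{asdim}N_c(S)=\operatorname{asdim}S\le n-2$.

**Step 2 (compare distances to $T$ and to $S$).** *Both directions are needed.* Let $\rho=R+L+c$ and $R'=L(\rho+2c)$.

(i) If $d(x,T)>R'$, then $d(\varphi x,S)>\rho$. Suppose $d(\varphi x,S)\le\rho$. For each $\varepsilon>0$ choose $s\in S$ with $d(\varphi x,s)<\rho+\varepsilon$ and $t\in X$ with $d(\varphi t,s)\le c$. Then $t\in T$ and $d(\varphi x,\varphi t)<\rho+\varepsilon+c$, so (7) gives $d(x,t)\le L(\rho+\varepsilon+2c)$. Letting $\varepsilon\to0$, we get $d(x,T)\le R'$.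

(ii) For all $x\in X$, $d(x,T)\ge(d(\varphi x,S)-2c)/L$. Indeed, for $t\in T$ we have $d(\varphi t,S)\le c$, so $d(\varphi x,S)-c\le d(\varphi x,\varphi t)\le L\,d(x,t)+c$.

**Step 3 (choose far points).** *We find points of $X$ that represent $C_1$ and $C_2$.* Take $D$ from Theorem 11(b) for $T$ and $R'$. As $C_i$ is deep, there is $y_i\in C_i$ with $d(y_i,S)>LD+3c+R$. Choose $x_i\in X$ with $d(\varphi x_i,y_i)\le c$. All points of a geodesic from $y_i$ to $\varphi x_i$ are within $c$ of $y_i$, so they are at distance greater than $LD+2c+R\ge R$ from $S$. Thus $\varphi x_i\in C_i$ and $d(\varphi x_i,S)>LD+2c+R$. By (ii), $d(x_i,T)>(LD+R)/L>D$.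

**Step 4 (transport a path).** *A path in $X$ gives a path in $Y$ that joins $C_1$ to $C_2$.* By Theorem 11(b), $x_1$ and $x_2$ lie in one component of the open set $X\setminus N_{R'}(T)$. Since $X$ is locally path connected, a path joins them there. Subdivide it into points $z_0=x_1,z_1,\dots,z_l=x_2$ with $d(z_j,z_{j+1})\le1$. By (i), $d(\varphi z_j,S)>R+L+c$, and by (7), $d(\varphi z_j,\varphi z_{j+1})\le L+c$. Each point of a geodesic from $\varphi z_j$ to $\varphi z_{j+1}$ is within $L+c$ of $\varphi z_j$, hence at distance greater than $R$ from $S$. The concatenation of these geodesics is a path in $Y\setminus N_R(S)$ from $\varphi x_1\in C_1$ to $\varphi x_2\in C_2$. This contradicts $C_1\ne C_2$.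

For the last statement, a uniform lattice in $\operatorname{Isom}(\mathbb H^n)$ is finitely generated, and its Cayley graph with respect to a finite generating set is a geodesic metric space quasi-isometric to $\mathbb H^n$ by the Milnor–Švarc lemma. $\blacksquare$
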